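\title{Frequent hypercyclicity and chaos for weighted shifts on spaces that mix $\ell^p$ and $c_0$}

\begin{abstract}
We answer a question of Charpentier, Grosse-Erdmann and Menet by exhibiting Banach sequence spaces in which the unit sequences form an unconditional basis that is not boundedly complete, which admit frequently hypercyclic weighted shifts, and on which every such shift is chaotic. An example is $\ell^p(\mathbb{N}_0\setminus A)\oplus c_0(A)$ with $1\le p<\infty$ and $A=\{4^k:k\ge1\}$. For the spaces $\ell^p(\mathbb{N}_0\setminus A)\oplus c_0(A)$ we determine all sets $A$ for which a frequently hypercyclic weighted shift exists. Under a logarithmic spacing condition on $A$ we show that all these shifts are chaotic if and only if $A$ does not contain arbitrarily long intervals.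
\end{abstract}

\section{The question and the results}

\subsection*{Sequence spaces and weighted shifts}

Let $\mathbb{K}=\mathbb{R}$ or $\mathbb{C}$ and $\omega=\mathbb{K}^{\mathbb{N}_0}$. A \emph{Banach sequence space} is a Banach space $X$ that is a linear subspace of $\omega$ and on which every coordinate functional $x\mapsto x_n$ is continuous. We always assume that $X$ contains the unit sequences $e_n=(\delta_{n,k})_{k\ge0}$, $n\ge0$. The sequence $(e_n)$ is an \emph{unconditional basis} of $X$ if every $x\in X$ satisfies $x=\sum_nx_ne_n$ with unconditional convergence. It is \emph{boundedly complete} if $\sum_na_ne_n$ converges in $X$ whenever the scalars $a_n$ satisfy $\sup_N\|\sum_{n\le N}a_ne_n\|<\infty$. The unit sequences are an unconditional basis of $\ell^p$, $1\le p<\infty$, and of $c_0$. The basis is boundedly complete in $\ell^p$, and it is not in $c_0$, where the partial sums of $\sum_ne_n$ have norm $1$ and do not converge.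

For a sequence $w=(w_n)_{n\ge1}$ of non-zero scalars, the \emph{weighted backward shift} $B_w$ is defined on $\omega$ by $B_w(x_n)_{n\ge0}=(w_{n+1}x_{n+1})_{n\ge0}$; thus $B_we_0=0$ and $B_we_n=w_ne_{n-1}$ for $n\ge1$. We call $B_w$ a \emph{weighted shift on $X$} if it maps $X$ into itself. It is then continuous by the closed graph theorem, because the coordinate functionals are continuous.

\subsection*{Chaos and frequent hypercyclicity}

Let $T$ be an operator on a separable Banach space $X$. It is \emph{hypercyclic} if some orbit $\{T^nx:n\ge0\}$ is dense, and \emph{chaotic} if it is hypercyclic and its periodic points, the vectors $x$ with $T^Mx=x$ for some $M\ge1$, are dense. The \emph{lower density} of a set $E\subset\mathbb{N}_0$ is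
$$\underline{\mathrm{dens}}(E)=\liminf_{N\to\infty}\frac{\mathrm{card}(E\cap[0,N])}{N+1},$$
and $E$ has \emph{density} $\delta$ if the limit exists and equals $\delta$. A vector $x$ is \emph{frequently hypercyclic} for $T$ if $\underline{\mathrm{dens}}\{n\ge0:T^nx\in U\}>0$ for every non-empty open set $U\subset X$, and $T$ is \emph{frequently hypercyclic} if it has such a vector.

Both notions strengthen hypercyclicity by a form of regular return. In a chaotic system every open set contains a vector that returns to it periodically; in a frequently hypercyclic system a single orbit spends a positive proportion of its time in each open set. For weighted shifts the comparison can be made concrete. Put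
$$v_0=1,\qquad v_n=\frac{1}{w_1\cdots w_n}\quad(n\ge1),\qquad v=(v_n)_{n\ge0}.$$
Then $B_wv=v$ in $\omega$, and Lemma~\ref{lem:chaos} below says that, when $(e_n)$ is an unconditional basis, $B_w$ is chaotic if and only if this formal fixed point lies in $X$, and that $B_w$ is then frequently hypercyclic. For instance, the constant weight $2$ gives $v_n=2^{-n}$ and a shift with both properties on $\ell^p$ and on $c_0$. So chaos implies frequent hypercyclicity, and the issue is the converse: does frequent hypercyclicity force the series $\sum_nv_ne_n$ to converge? Three known results frame this problem.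
\begin{itemize}
\item[(K1)] If $(e_n)$ is a boundedly complete unconditional basis of a Banach sequence space $X$, then every frequently hypercyclic weighted shift on $X$ is chaotic; for $X=\ell^p$ see Bayart and Ruzsa \cite{BR}.
\item[(K2)] Bayart and Grivaux constructed a frequently hypercyclic weighted shift on $c_0$ that is not chaotic.
\item[(K3)] An unconditional basis $(e_n)$ of a Banach sequence space $X$ fails to be boundedly complete if and only if $X$ contains an isomorphic copy of $c_0$.
\end{itemize}
The following question comes from the work of Charpentier, Grosse-Erdmann and Menet \cite{CGM}; it asks whether bounded completeness is necessary in (K1).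

\begin{quote}
\textbf{Question.} Is there a Banach sequence space $X$ such that
\begin{itemize}
\item[(Q1)] $(e_n)$ is an unconditional basis of $X$ that is not boundedly complete,
\item[(Q2)] $X$ admits at least one frequently hypercyclic weighted shift,
\item[(Q3)] every frequently hypercyclic weighted shift on $X$ is chaotic?
\end{itemize}
\end{quote}

Condition (Q2) excludes spaces that satisfy (Q3) vacuously; Example~\ref{ex:even} is such a space. One would guess that the answer is no: by (K3) a space with (Q1) contains $c_0$, by (K2) there is a counterexample on $c_0$, and one expects to transplant it. The guess overlooks that a shift sees the order of the coordinates. The copy of $c_0$ may be spanned by scattered unit sequences, and the shift moves each of these coordinates to a neighboring position where a stronger norm is in force. The answer is yes. Of the known results, only (K1) for $\ell^p$ enters the proofs.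

\subsection*{The spaces $X_A$}

Fix $1\le p<\infty$. For $A\subset\mathbb{N}_0$ let $X_A$ be the space of all $x\in\omega$ with $(x_n)_{n\notin A}\in\ell^p$ and $(x_n)_{n\in A}\in c_0$, normed by
$$\|x\|=\Big(\sum_{n\notin A}|x_n|^p\Big)^{1/p}+\sup_{n\in A}|x_n|.$$
Thus $X_A=\ell^p(\mathbb{N}_0\setminus A)\oplus c_0(A)$ is a Banach space, $X_\emptyset=\ell^p$ and $X_{\mathbb{N}_0}=c_0$. The definition gives
\begin{equation}\label{eq:basic}
\|e_n\|=1,\qquad |x_n|\le\|x\|,\qquad \lim_{n\to\infty}x_n=0\quad(x\in X_A),\qquad \|x\|\le2\|x\|_{\ell^p}\quad(x\in\ell^p).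
\end{equation}
So $X_A$ is a Banach sequence space with $\ell^p\subset X_A\subset c_0$. The unit sequences are an unconditional basis, since they are one in each summand. If $A$ is infinite, the basis is not boundedly complete: $\|\sum_{a\in A,\,a\le N}e_a\|\le1$ for all $N$, while $\sum_{a\in A}e_a$ diverges because its terms have norm $1$.

A \emph{run} of $A$ is a maximal interval of integers contained in $A$, and $A$ has \emph{bounded runs} if the lengths of the intervals of integers contained in $A$ are bounded. The positions where the shift carries a coordinate from the $c_0$-part to the $\ell^p$-part are the starts of runs,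
$$S=\{s\ge1:\ s\in A,\ s-1\notin A\}=\{s_1<s_2<\cdots\},\qquad \sigma(n)=\mathrm{card}(S\cap[1,n]).$$
The set $S$ may be finite or empty, and $s_{j+1}-s_j\ge2$.

\begin{theorem}\label{thm:answer}
Let $A$ be infinite with bounded runs. Then $(e_n)$ is an unconditional basis of $X_A$ that is not boundedly complete, and every frequently hypercyclic weighted shift on $X_A$ is chaotic. For $A=\{4^k:k\ge1\}$, the space $X_A$ admits a frequently hypercyclic weighted shift.
\end{theorem}

Hence $X_A$ with $A=\{4^k:k\ge1\}$ satisfies (Q1)--(Q3). The same mechanism shows that these conditions place no restriction on complemented subspaces with an unconditional basis.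

\begin{theorem}\label{thm:complemented}
For every Banach space $Z$ with an unconditional basis there is a Banach sequence space $X$ that satisfies \textup{(Q1)--(Q3)} and contains a complemented isomorphic copy of $Z$.
\end{theorem}

Within the family $X_A$, condition (Q2) can be decided for every $A$.

\begin{theorem}\label{thm:existence}
For every $A\subset\mathbb{N}_0$, the space $X_A$ admits a frequently hypercyclic weighted shift if and only if $\sigma(n)=O(n/\log n)$. If $A$ has bounded runs, this is equivalent to $\mathrm{card}(A\cap[0,n])=O(n/\log n)$.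
\end{theorem}

Under a spacing condition on $S$, bounded runs are also necessary for (Q3).

\begin{theorem}\label{thm:dichotomy}
Suppose that there is $\kappa>0$ such that $s_j-s_{j-1}\ge\kappa\log j$ for all $j\ge2$ for which $s_j$ exists. Then $X_A$ admits a frequently hypercyclic weighted shift, and every frequently hypercyclic weighted shift on $X_A$ is chaotic if and only if $A$ has bounded runs.
\end{theorem}

For $A=\mathbb{N}_0$ the set $S$ is empty, the spacing condition is void, and Theorem~\ref{thm:dichotomy} recovers (K2). The sets $A=\{4^k:k\ge1\}$ and $A'=\bigcup_{k\ge1}[4^k,4^k+k]$ both have $s_j=4^j$ and satisfy the spacing condition, so (Q3) holds for $X_A$ and fails for $X_{A'}$. A bijection of $\mathbb{N}_0$ that maps $A$ onto $A'$ induces an isometry between the two spaces: condition (Q3) depends on the order of the basis. We do not have a characterization of (Q3) for sets $A$ with unbounded runs that violate the spacing condition.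

\section{Chaotic shifts, and shifts on $X_A$}

The definition of $v$ gives two identities that are used throughout:
\begin{equation}\label{eq:shift}
B_w^n(v_me_m)=\begin{cases}v_{m-n}e_{m-n},&m\ge n,\\ 0,&m<n,\end{cases}\qquad\qquad (B_w^nx)_0=w_1\cdots w_n\,x_n=\frac{x_n}{v_n}.
\end{equation}
We recall two facts. First, a series $\sum_ny_n$ in a Banach space converges unconditionally if and only if for every $\varepsilon>0$ there is $N$ with $\|\sum_{n\in G}y_n\|\le\varepsilon$ for all finite sets $G\subset[N,\infty)$; every subseries then converges unconditionally, and a subseries with indices in $[N,\infty)$ has norm at most $\varepsilon$. Second, the \emph{Frequent Hypercyclicity Criterion} of Bayart and Grivaux \cite{BG}, in the form of Bonilla and Grosse-Erdmann \cite{BGE}: let $T$ be an operator on a separable Banach space $X$, and suppose that there are a dense subset $X_0\subset X$ and a map $F:X_0\to X_0$ such that, for all $x\in X_0$, $TFx=x$ and the series $\sum_nT^nx$ and $\sum_nF^nx$ converge unconditionally; then $T$ is frequently hypercyclic.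

\begin{lemma}\label{lem:chaos}
Let $X$ be a Banach sequence space with unconditional basis $(e_n)$, and let $B_w$ be a weighted shift on $X$. Then $B_w$ is chaotic if and only if $v\in X$. In this case $B_w$ is frequently hypercyclic.
\end{lemma}

\begin{proof}
Suppose $v\in X$, so that $\sum_nv_ne_n$ converges unconditionally. On the dense subspace $X_0=\mathrm{span}\{e_n\}$ let $F$ be the linear map with $F(v_je_j)=v_{j+1}e_{j+1}$. By \eqref{eq:shift}, $B_wF=I$ on $X_0$ and $\sum_nB_w^nx$ is a finite sum for $x\in X_0$. The series $\sum_nF^n(v_je_j)=\sum_nv_{j+n}e_{j+n}$ is a tail of $\sum_nv_ne_n$, so $\sum_nF^nx$ converges unconditionally for every $x\in X_0$. By the criterion, $B_w$ is frequently hypercyclic, and in particular hypercyclic. For $M>k\ge0$ consider the subseries $x^{(k,M)}=\sum_{l\ge0}v_{k+lM}e_{k+lM}$. By \eqref{eq:shift}, $B_w^M$ annihilates the term $l=0$, since $k<M$, and sends the term $l\ge1$ to the term $l-1$; hence $B_w^Mx^{(k,M)}=x^{(k,M)}$. Moreover $x^{(k,M)}-v_ke_k$ is a subseries with indices in $[M,\infty)$, so $x^{(k,M)}\to v_ke_k$ as $M\to\infty$. A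 vector $\sum_{k\le K}b_kv_ke_k$ of $X_0$ is therefore the limit of the periodic points $\sum_{k\le K}b_kx^{(k,M)}$, $M>K$, and the periodic points are dense.

Conversely, suppose that the periodic points are dense. The open set $\{x:x_0\ne0\}$ contains some $x$ with $B_w^Mx=x$, $M\ge1$. By \eqref{eq:shift}, $x_0=(B_w^{lM}x)_0=x_{lM}/v_{lM}$ for all $l\ge0$. Thus $z=\sum_{l\ge0}v_{lM}e_{lM}$ is $1/x_0$ times a subseries of $\sum_nx_ne_n$, and $z\in X$. For $1\le j<M$ we have $B_w^jz=\sum_{l\ge1}v_{lM-j}e_{lM-j}$, the part of $v$ on the residue class $-j$ modulo $M$. Hence $v=z+B_wz+\dots+B_w^{M-1}z\in X$.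
\end{proof}

On $\ell^p$ and on $c_0$ every bounded weight defines a weighted shift. On $X_A$ there is a price at each start of a run, where a coordinate known only to be bounded becomes a coordinate of the $\ell^p$-part.

\begin{lemma}\label{lem:shift}
$B_w$ is a weighted shift on $X_A$ if and only if $w$ is bounded and $\sum_{s\in S}|w_s|^p<\infty$. In this case $|w_n|\le\|B_w\|$ for all $n$, and $\sum_{s\in S}|w_s|^p\le\|B_w\|^p$.
\end{lemma}

\begin{proof}
Let $B_w$ be a weighted shift on $X_A$. Then $|w_n|=\|B_we_n\|\le\|B_w\|$. The vector $\sum_{s\in S,\,s\le M}e_s$ is supported on $A$ and has norm at most $1$. Its image $\sum_{s\in S,\,s\le M}w_se_{s-1}$ is supported off $A$ and has norm $(\sum_{s\in S,\,s\le M}|w_s|^p)^{1/p}$, which is thus at most $\|B_w\|$ for every $M$.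

Conversely, let $w$ satisfy the two conditions, let $x\in X_A$, and consider the coordinates $(B_wx)_n=w_{n+1}x_{n+1}$. They tend to $0$ by \eqref{eq:basic}, which is all that is required for $n\in A$. The coordinates with $n\notin A$ and $n+1\notin A$ are $p$-summable because $w$ is bounded and $(x_m)_{m\notin A}\in\ell^p$. If $n\notin A$ and $n+1\in A$, then $n+1\in S$ and $|w_{n+1}x_{n+1}|\le|w_{n+1}|\,\|x\|$, which is $p$-summable over such $n$.
\end{proof}

Whether the price can be afforded depends on how often it is paid.

\begin{example}\label{ex:even}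
Let $A$ be the set of even numbers, so that $S=\{2,4,6,\dots\}$. For a weighted shift on $X_A$, the weight is bounded and $w_{2j}\to0$. Then $w_{2j-1}w_{2j}\to0$, hence $w_1\cdots w_n\to0$, and \eqref{eq:shift} gives $(B_w^nx)_0\to0$ for every $x\in X_A$. No weighted shift on $X_A$ is hypercyclic: (Q1) and (Q3) hold and (Q2) fails.
\end{example}

\begin{example}\label{ex:four}
Let $A=\{4^k:k\ge1\}$, so that $S=A$. Put $w_{4^k}=2^{-k}$ and $w_n=2$ for $n\notin A$. By Lemma~\ref{lem:shift}, $B_w$ is a weighted shift on $X_A$. For $4^k\le n<4^{k+1}$ with $k\ge1$, exactly $k$ of the weights $w_1,\dots,w_n$ are exceptional, and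
$$w_1\cdots w_n=2^{\,n-k}\,2^{-k(k+1)/2}=2^{\,n-k(k+3)/2}\ge2^{n/2},$$
because $n\ge4^k\ge k(k+3)$. The last inequality is an equality for $k=1$, and it passes from $k$ to $k+1$ since $(k+1)(k+4)\le4k(k+3)$. As $v_n=2^{-n}$ for $n\le3$, we have $v_n\le2^{-n/2}$ for all $n$. So $v\in\ell^1\subset\ell^p\subset X_A$, and $B_w$ is chaotic and frequently hypercyclic on $X_A$ by Lemma~\ref{lem:chaos}.
\end{example}

\section{Bounded runs: a power of the shift maps into $\ell^p$}

The idea is visible when all runs have length $1$, as for $A=\{4^k:k\ge1\}$. Let $B_w$ be any weighted shift on $X_A$ and $C=\|B_w\|$. For $x\in X_A$, split the coordinates of $B_wx$. Those with $n\notin A$ have $\ell^p$-norm at most $\|B_wx\|\le C\|x\|$. For $n\in A$ we have $n+1\notin A$, so the coordinates $w_{n+1}x_{n+1}$ come from the $\ell^p$-part of $x$ and have $\ell^p$-norm at most $C\|x\|$. Therefore $\|B_wx\|_{\ell^p}\le2C\|x\|$. For example, $x=\sum_ke_{4^k}/\log(k+1)$ lies in $X_A$ and not in $\ell^p$, and its image $\sum_kw_{4^k}e_{4^k-1}/\log(k+1)$ lies in $\ell^p$ because $(w_{4^k})_k$ does. One step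 of the shift erases the $c_0$-part, and it does so continuously: if an orbit is close to $y$ in $X_A$ at time $n$, it is close to $B_wy$ in $\ell^p$ at time $n+1$. Frequent hypercyclicity thus passes from $X_A$ to $\ell^p$, where (K1) is available. The next proposition isolates this argument.

\begin{proposition}\label{prop:transfer}
Let $X$ be a Banach sequence space with unconditional basis $(e_n)$ and $\ell^p\subset X$. Let $B_w$ be a weighted shift on $X$ with bounded weight $w$, and suppose that $B_w^L$ maps $X$ continuously into $\ell^p$ for some $L\ge0$. If $B_w$ is frequently hypercyclic on $X$, then it is chaotic on $X$.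
\end{proposition}

\begin{proof}
Since $w$ is bounded, $B_w$ is a weighted shift on $\ell^p$. Let $\Phi:X\to\ell^p$ be the continuous map $x\mapsto B_w^Lx$. Its range contains $v_ne_n=\Phi(v_{n+L}e_{n+L})$ for every $n$, so it is dense in $\ell^p$. Let $x$ be frequently hypercyclic for $B_w$ on $X$, and let $V\subset\ell^p$ be open and non-empty. Then $\Phi^{-1}(V)$ is open in $X$ by continuity and non-empty by density of the range. If $B_w^nx\in\Phi^{-1}(V)$, then $B_w^n\Phi x=B_w^{n+L}x=\Phi B_w^nx\in V$. So $\{n:B_w^n\Phi x\in V\}$ contains a set of positive lower density, and $\Phi x$ is frequently hypercyclic for $B_w$ on $\ell^p$. By (K1), $B_w$ is chaotic on $\ell^p$. Lemma~\ref{lem:chaos} on $\ell^p$ gives $v\in\ell^p\subset X$, and Lemma~\ref{lem:chaos} on $X$ gives that $B_w$ is chaotic on $X$.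
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
The statement on the basis was verified when $X_A$ was introduced, and the last statement is Example~\ref{ex:four}. Let all intervals contained in $A$ have at most $L$ elements, let $B=B_w$ be a weighted shift on $X_A$, and put $C=\|B\|$, so that $|w_n|\le C$. By Proposition~\ref{prop:transfer} it suffices to show that $B^L$ maps $X_A$ continuously into $\ell^p$.

A coordinate that travels $L$ steps to the left visits $L+1$ consecutive positions, and one of them lies outside $A$; this is the only use of bounded runs. At that moment the coordinate is measured in $\ell^p$, and afterward it grows by a bounded factor. Precisely, for every $n$ there is $j=j(n)\in\{0,\dots,L\}$ with $n+j\notin A$, and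
$$(B^Lx)_n=w_{n+1}\cdots w_{n+L}\,x_{n+L}=w_{n+1}\cdots w_{n+j}\,(B^{L-j}x)_{n+j}.$$
Grouping the indices $n$ according to $j(n)$, we obtain
$$\sum_n|(B^Lx)_n|^p\le\sum_{j=0}^LC^{jp}\sum_{n:\,n+j\notin A}|(B^{L-j}x)_{n+j}|^p\le\sum_{j=0}^LC^{jp}\|B^{L-j}x\|^p\le(L+1)C^{Lp}\|x\|^p.$$
This is the required continuity.
\end{proof}

For Theorem~\ref{thm:complemented} we replace $c_0(A)$ by a larger space. The computation at the beginning of this section used nothing about the norm on the coordinates in $A$, and $p=1$ guarantees $\ell^p\subset X$ for any normalized basis placed on $A$. We use the textbook fact that the coefficient functionals of a normalized basis of a Banach space are continuous and uniformly bounded.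

\begin{proof}[Proof of Theorem~\ref{thm:complemented}]
Let $\tilde Z=Z\oplus c_0$ with the sum norm. Enumerate a normalized unconditional basis of $Z$ together with the unit vectors of $c_0$ as one sequence $(z_k)_{k\ge1}$; it is a normalized unconditional basis of $\tilde Z$. Let $A=\{4^k:k\ge1\}$ and
$$X=\Big\{x\in\omega:\ (x_n)_{n\notin A}\in\ell^1,\ \sum_kx_{4^k}z_k\text{ converges in }\tilde Z\Big\},\qquad\|x\|=\sum_{n\notin A}|x_n|+\Big\|\sum_kx_{4^k}z_k\Big\|.$$
The map $x\mapsto\big((x_n)_{n\notin A},\sum_kx_{4^k}z_k\big)$ is an isometry of $X$ onto $\ell^1(\mathbb{N}_0\setminus A)\oplus\tilde Z$ with the sum norm; it sends $e_{4^k}$ to $z_k$ and the other $e_n$ to the unit vectors of the first summand. Hence $X$ is a Banach space in which $Z$ is a direct summand, $(e_n)$ is a normalized unconditional basis, and there is $C'$ with $|x_n|\le C'\|x\|$ for all $n$ and $x$. Since $\|z_k\|=1$, we have $\ell^1\subset X$. If $K$ is the set of $k$ for which $z_k$ is a unit vector of $c_0$, the partial sums of $\sum_{k\in K}e_{4^k}$ have norm $1$ and the series diverges. This proves (Q1).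

Let $B_w$ be a weighted shift on $X$ and $C=\|B_w\|$. Then $|w_n|=\|B_we_n\|\le C$. Since $n\in A$ implies $n+1\notin A$,
$$\|B_wx\|_{\ell^1}=\sum_{n\notin A}|(B_wx)_n|+\sum_{n\in A}|w_{n+1}x_{n+1}|\le\|B_wx\|+C\|x\|\le2C\|x\|.$$
Proposition~\ref{prop:transfer} with $p=1$ and $L=1$ gives (Q3).

For (Q2) take the weight of Example~\ref{ex:four}. For $x\in X$,
$$\sum_{n\ge1}|w_nx_n|\le2\sum_{n\notin A}|x_n|+\sum_{k\ge1}2^{-k}|x_{4^k}|\le(2+C')\|x\|,$$
so $B_w$ maps $X$ into $\ell^1\subset X$ and is a weighted shift on $X$. As $v\in\ell^1\subset X$, Lemma~\ref{lem:chaos} shows that $B_w$ is frequently hypercyclic.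
\end{proof}

\section{Existence of frequently hypercyclic shifts}

The threshold $n/\log n$ in Theorem~\ref{thm:existence} comes from a balance of gain and loss in the product $w_1\cdots w_n$. The $N=\sigma(n)$ weights at starts of runs have a bounded sum of $p$-th powers, so their product is at most of the order $e^{-N\log N/p+O(N)}$. The other weights contribute at most $e^{O(n)}$. The product can stay away from $0$ only if $N\log N=O(n)$, and under this condition a large constant weight off $S$ makes it grow geometrically. The condition has the stated form by the following implication: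
\begin{equation}\label{eq:nlogn}
\sigma(n)\log\sigma(n)\le Kn\ \text{ for all large }n\quad\Longrightarrow\quad\sigma(n)=O(n/\log n).
\end{equation}
Indeed, for large $n$, either $\sigma(n)\le\sqrt n$, and $\sqrt n=O(n/\log n)$, or $\log\sigma(n)\ge\frac12\log n$ and $\sigma(n)\le2Kn/\log n$.

\begin{proof}[Proof of Theorem~\ref{thm:existence}]
If $S$ is finite, then $\sigma$ is bounded, and the constant weight $2$ defines a frequently hypercyclic weighted shift on $X_A$ by Lemmas~\ref{lem:shift} and~\ref{lem:chaos}. Let $S$ be infinite.

\emph{Sufficiency.} Let $\sigma(n)=O(n/\log n)$, and choose $K$ with $\sigma(n)\log(n+1)\le Kn$ for all $n\ge1$. Put $w_{s_j}=(j+1)^{-2/p}$ and $w_n=R$ for $n\notin S$, where $R>1$ satisfies $R^{1/2}e^{-2K/p}\ge2$. Since $\sum_j(j+1)^{-2}<\infty$, Lemma~\ref{lem:shift} shows that $B_w$ is a weighted shift on $X_A$. Fix $n\ge1$ and let $N=\sigma(n)$. The elements of $S$ differ by at least $2$, so $N\le(n+1)/2$ and $n-N\ge(n-1)/2$. Also $(N+1)!\le(N+1)^N\le e^{N\log(n+1)}\le e^{Kn}$. Hence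
$$w_1\cdots w_n=R^{\,n-N}\big((N+1)!\big)^{-2/p}\ge R^{(n-1)/2}e^{-2Kn/p}=R^{-1/2}\big(R^{1/2}e^{-2K/p}\big)^n\ge R^{-1/2}2^n.$$
So $v\in\ell^p\subset X_A$, and Lemma~\ref{lem:chaos} applies.

\emph{Necessity.} Let $x$ be frequently hypercyclic for a weighted shift $B_w$ on $X_A$, and let $C=\|B_w\|$. The set $\{y:|y_0|>1\}$ is open and non-empty, so $E=\{n:|(B_w^nx)_0|>1\}$ has lower density $\eta>0$. Let $n\in E$, $n\ge s_1$, and $N=\sigma(n)\ge1$. By the inequality of arithmetic and geometric means and Lemma~\ref{lem:shift},
$$\prod_{j\le N}|w_{s_j}|^p\le\Big(\frac1N\sum_{j\le N}|w_{s_j}|^p\Big)^N\le\Big(\frac{C^p}{N}\Big)^N,$$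
and the other $n-N$ weights are bounded by $C$. With \eqref{eq:shift} and \eqref{eq:basic} this gives
$$1<|w_1\cdots w_n|\,|x_n|\le C^{\,n}N^{-N/p}\|x\|,$$
that is, $N\log N<pn\log C+p\log\|x\|$. So there is $K'>0$ with $\sigma(m)\log\sigma(m)\le K'm$ for all $m\in E$, $m\ge s_1$.

Hypercyclicity alone would give this bound along an infinite set with uncontrolled gaps. Positive lower density extends it to all large $n$. Fix an integer $M>2/\eta$. If $E\cap(n,Mn]=\emptyset$ for infinitely many $n$, then for these $n$ we have $\mathrm{card}(E\cap[0,Mn])/(Mn+1)\le(n+1)/(Mn+1)$, which tends to $1/M<\eta$; this contradicts $\underline{\mathrm{dens}}(E)=\eta$. So for all large $n$ there is $m\in E\cap(n,Mn]$, and since $\sigma$ is non-decreasing, $\sigma(n)\log\sigma(n)\le\sigma(m)\log\sigma(m)\le K'Mn$. Now \eqref{eq:nlogn} applies.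

\emph{Bounded runs.} Let all runs have at most $L$ elements. We have $S\subset A$, and every element of $A\cap[0,n]$ lies in a run that starts at $0$ or at a point of $S\cap[1,n]$. Therefore $\sigma(n)\le\mathrm{card}(A\cap[0,n])\le L(\sigma(n)+1)$, for finite and for infinite $S$, and the two $O$-conditions are equivalent.
\end{proof}

\section{Long runs: a frequently hypercyclic shift that is not chaotic}

In this section we prove Theorem~\ref{thm:dichotomy}, and $A$ satisfies the spacing condition with constant $\kappa$. Two parts follow from what precedes. If $S$ is infinite and $N=\sigma(n)\ge4$, then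
$$n\ge s_N\ge\kappa\sum_{j=2}^N\log j\ge\kappa\,\frac N2\log\frac N2\ge\frac\kappa4N\log N,$$
since at least $N/2$ of the indices $j$ satisfy $j\ge N/2$, and $N/2\ge\sqrt N$. By \eqref{eq:nlogn}, $\sigma(n)=O(n/\log n)$, which also holds if $S$ is finite; Theorem~\ref{thm:existence} provides a frequently hypercyclic weighted shift. If $A$ has bounded runs, every frequently hypercyclic weighted shift on $X_A$ is chaotic: for infinite $A$ this is Theorem~\ref{thm:answer}, and for finite $A$ the space $X_A$ is $\ell^p$ with an equivalent norm and (K1) applies.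

From now on $A$ contains arbitrarily long intervals, and we construct a frequently hypercyclic weighted shift on $X_A$ that is not chaotic.

\subsection*{The plan}

By Lemma~\ref{lem:chaos} we need $v\notin X_A$. We arrange this with peaks: $v_{d_k}=1$ along a sparse sequence $d_1<d_2<\cdots$, and $v_n\le2^{-(n-d_k)}$ for $d_k\le n<d_{k+1}$. The two sides of a peak differ. As $v_n=v_{n-1}/w_n$, one small weight $w_{d_k}$ lifts $v$ to $1$ in a single step, whereas a bounded weight lets $v$ fall at most geometrically. Each peak has a tail to its right.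

Let $y^{(q)}=\sum_{j\le q}b^{(q)}_jv_je_j$, $q\ge1$, run through a dense set, and let $E_q$ be sets of positive lower density. The natural candidate for a frequently hypercyclic vector places at each $m\in E_r$ the block $\sum_{j\le r}b^{(r)}_jv_{m+j}e_{m+j}$, which $B_w^m$ maps to $y^{(r)}$. At a time $n\in E_q$ the block at $n$ has become $y^{(q)}$, earlier blocks have disappeared, and a later block at $m\in E_r$ has become $\sum_{j\le r}b^{(r)}_jv_{m-n+j}e_{m-n+j}$. This error is small only if the difference $m-n$ stays away from the peaks. So the differences of elements of the sets $E_q$ must avoid a window around each $d_k$.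

\begin{remark}\label{rem:gaps}
For fixed $q$, these windows cannot widen as $k\to\infty$, because the difference set of a set $E$ of lower density $\delta>0$ has bounded gaps. To see this, note that pairwise disjoint translates $E+g$, $g\in G\subset\mathbb{Z}$, number at most $1/\delta$, since lower density is translation invariant and superadditive on disjoint sets. Take $G$ maximal with this property. For every integer $t$ the translate $E+t$ meets some $E+g$ with $g\in G$, so $t-g\in E-E$, and $E-E$ meets $[t-\max G,\,t-\min G]$.
\end{remark}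

We therefore settle for windows whose radius $Q$ depends on $q$ and $r$ only. An error of size about $2^{-Q}$ may then appear on the tail of each peak, and nothing bounds the number of peaks at which it appears. Such errors are harmless in the supremum norm, and they could add up in $\ell^p$. This is where long runs enter: we choose $d_k$ with $[d_k,d_k+k]\subset A$, so that the first $k$ steps of the $k$-th tail are measured in $c_0$, and the rest of the tail has $\ell^1$-norm at most $2^{-k}$.

\subsection*{A base weight with geometric growth from every admissible peak}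

Fix $R\ge4$ with $\kappa\log(\sqrt R/2)\ge4/p$, and put $u_{s_j}=(j+1)^{-2/p}$ and $u_n=R$ for $n\notin S$. We define infinite sets $P_k$, $k\ge1$, of admissible positions for the $k$-th peak. If $S$ is infinite, let
$$P_k=\{d\in S:\ [d,d+k]\subset A\}.$$
All runs are finite in this case and their lengths are unbounded, so infinitely many runs have more than $k$ elements and $P_k$ is infinite. If $S$ is finite, then $A$ has finitely many runs, one of which is infinite; choose $a\ge1$ with $[a,\infty)\subset A$ and $a>s$ for all $s\in S$, and let $P_k=\{d:d\ge a\}$. In both cases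
\begin{equation}\label{eq:base}
[d,d+k]\subset A\qquad\text{and}\qquad u_{d+1}\cdots u_n\ge2^{\,n-d}\qquad(d\in P_k,\ n\ge d).
\end{equation}
For finite $S$ all factors of the product equal $R$. For infinite $S$ let $d=s_i$ and $s_l\le n<s_{l+1}$, and put $g_j=s_j-s_{j-1}$. Splitting $(d,n]$ into the blocks $(s_{j-1},s_j]$, $i<j\le l$, and $(s_l,n]$, we get
$$u_{d+1}\cdots u_n=R^{\,n-s_l}\prod_{j=i+1}^lR^{\,g_j-1}(j+1)^{-2/p}.$$
Here $j\ge2$ and $g_j\ge2$, so $j+1\le j^2$ and $g_j-1\ge g_j/2$. With $\sqrt R/2\ge1$ and $g_j\ge\kappa\log j$,
$$R^{\,g_j-1}(j+1)^{-2/p}\ge2^{g_j}\big(\sqrt R/2\big)^{g_j}j^{-4/p}\ge2^{g_j}\,j^{\,\kappa\log(\sqrt R/2)-4/p}\ge2^{g_j}.$$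
Multiplying these bounds and $R^{\,n-s_l}\ge2^{\,n-s_l}$ gives \eqref{eq:base}. The construction uses the spacing condition only here. The condition $\sigma(n)=O(n/\log n)$ controls products that begin at index $1$, whereas a peak resets $v$ to $1$ and forgets all earlier gains. The spacing condition lets each block pay for its own small weight.

\subsection*{Sets whose differences avoid the peaks}

\begin{lemma}\label{lem:sets}
Let $P_1,P_2,\dots$ be infinite sets of positive integers. There are $d_k\in P_k$ with $d_1\ge4$ and $d_{k+1}\ge4d_k$, and sets $E_q\subset\mathbb{N}_0$, $q\ge1$, of positive lower density, with the following properties.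
\begin{itemize}
\item[(a)] If $n\in E_q$, then $n\ge d_q$ and $|n-d_k|>k$ for all $k\ge1$.
\item[(b)] If $n\in E_q$, $m\in E_r$, $(n,q)\ne(m,r)$ and $Q=\max(q,r)$, then $|m-n|>d_Q+Q$ and $\big||m-n|-d_k\big|>Q$ for all $k>Q$.
\end{itemize}
\end{lemma}

The model case is parity: if all $d_k$ are odd and $E$ consists of even numbers, no difference of elements of $E$ equals a $d_k$. More generally, if $d_k\equiv h\pmod{2h}$ and $E\subset2h\mathbb{Z}$, the differences keep distance at least $h$ from every $d_k$. With $\alpha=1/(2h)$ this reads: modulo $1$, $d_k\alpha$ is $\frac12$, $(m-n)\alpha$ is $0$, and a shift by $j\alpha$ with $|j|<h$ does not bridge the two. One modulus yields one window radius. To serve all radii at once we take $\alpha$ irrational with $d_k\alpha\to\frac12$ modulo $1$, and let $E_q$ consist of times at which $n\alpha$ lies in a short arc $I_q$.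

Two difficulties arise. For $q<r$, the arc $I_q$ is too long to give the windows of radius $r$ required between $E_q$ and $E_r$. So we remove from $E_q$ all $n$ that could conflict with a point of $I_r$; these are the $n$ with $n\alpha$ in a finite union $W_r$ of short arcs. We then remove infinitely many sets, and density is not countably subadditive. So we need a bound on the number of visits to $W_r$ up to time $N$ that holds for \emph{every} $N$; a waiting time $T_r$, before which $W_r$ is not visited and within which no arc of $W_r$ is visited twice, provides it.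

We write $|t|_{\mathbb{T}}$ for the distance from $t\in\mathbb{R}$ to $\mathbb{Z}$. It is $1$-periodic, even, and satisfies the triangle inequality. Weyl's equidistribution theorem states that for irrational $\alpha$, $\theta\in\mathbb{R}$ and $0<\rho\le\frac12$ the set $\{n\ge0:|n\alpha-\theta|_{\mathbb{T}}<\rho\}$ has density $2\rho$.

\begin{proof}[Proof of Lemma~\ref{lem:sets}]
\emph{The rotation.} For $k,l\ge1$ the set
$$O_{k,l}=\big\{\alpha\in\mathbb{R}:\ |d\alpha-\tfrac12|_{\mathbb{T}}<\tfrac1l\text{ for some }d\in P_k,\ d>l\big\}$$
is open. It is dense: given an interval of length $\lambda>0$, pick $d\in P_k$ with $d>l$ and $1/d<\lambda$; the interval contains a point of $\frac1{2d}+\frac1d\mathbb{Z}$, and there $|d\alpha-\frac12|_{\mathbb{T}}=0$. By Baire's theorem, the sets $O_{k,l}$ and the sets $\mathbb{R}\setminus\{t\}$, $t\in\mathbb{Q}$, have a common point $\alpha$. Thus $\alpha$ is irrational, and for every $k$ and $\rho>0$ there are arbitrarily large $d\in P_k$ with $|d\alpha-\frac12|_{\mathbb{T}}<\rho$. Fix $\theta\in\mathbb{R}$ outside the countable set $\mathbb{Z}\alpha+\{0,\frac12\}+\mathbb{Z}$.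

\emph{The parameters.} Put $\rho_0=\frac18$ and $d_0=1$. For $k=1,2,\dots$ choose, in this order:
\begin{itemize}
\item $d_k\in P_k$ with $d_k\ge4d_{k-1}$ and $|d_k\alpha-\frac12|_{\mathbb{T}}<\rho_{k-1}$;
\item the finite set $\Gamma_k=\{j\alpha:|j|\le d_k+k\}\cup\{\frac12+j\alpha:|j|\le k\}$ and an integer $T_k\ge2^{k+1}\,\mathrm{card}(\Gamma_k)/\rho_{k-1}$;
\item a number $0<\rho_k<\rho_{k-1}$ such that
\begin{itemize}
\item[(i)] $4\rho_k<|j\alpha|_{\mathbb{T}}$ for $0<j\le\max(d_k+k,T_k)$,
\item[(ii)] $3\rho_k<|\frac12+j\alpha|_{\mathbb{T}}$ for $|j|\le k$,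
\item[(iii)] $2\rho_k<|n\alpha-\theta-\gamma|_{\mathbb{T}}$ for $0\le n\le T_k$ and $\gamma\in\Gamma_k$.
\end{itemize}
\end{itemize}
These are finitely many conditions with positive right-hand sides: in (i) and (ii) because $\alpha$ is irrational, in (iii) by the choice of $\theta$. We have $d_k\ge4^k$ and, as $(\rho_k)$ decreases,
\begin{equation}\label{eq:half}
|d_k\alpha-\tfrac12|_{\mathbb{T}}<\rho_r\qquad(k>r\ge0).
\end{equation}
Let $I_r=\{t:|t-\theta|_{\mathbb{T}}<\rho_r\}$ and $W_r=\{t:|t-\theta-\gamma|_{\mathbb{T}}<2\rho_r\text{ for some }\gamma\in\Gamma_r\}$, and define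
$$E_q=\Big\{n\ge d_q:\ n\alpha\in I_q,\ \ n\alpha\notin\bigcup_{r>q}W_r,\ \ n\notin\bigcup_{k\ge1}[d_k-k,d_k+k]\Big\}.$$
Property (a) is part of the definition.

\emph{Lower density.} Fix $q$. The set $\{n:n\alpha\in I_q\}$ has density $2\rho_q$. If $[d_k-k,d_k+k]$ meets $[0,N]$, then $3^k\le4^k-k\le N$, so the union of these intervals has $O(\log^2N)$ elements in $[0,N]$. Let $r>q$. By (iii), $n\alpha\notin W_r$ for $0\le n\le T_r$. If $n\ne n'$ and both $n\alpha$ and $n'\alpha$ lie within $2\rho_r$ of the same point $\theta+\gamma$ modulo $1$, then $|(n-n')\alpha|_{\mathbb{T}}<4\rho_r$, and (i) gives $|n-n'|>T_r$. Hence the number of $n\le N$ with $n\alpha\in W_r$ is $0$ for $N\le T_r$, and for $N>T_r$ it is at most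
$$\mathrm{card}(\Gamma_r)\Big(\frac N{T_r}+1\Big)\le\frac{2\,\mathrm{card}(\Gamma_r)}{T_r}N\le2^{-r}\rho_{r-1}N\le2^{-r}\rho_qN.$$
The bound $2^{-r}\rho_qN$ holds for every $N$, so we may sum over $r>q$: at most $2^{-q}\rho_qN\le\frac12\rho_qN$ integers $n\le N$ satisfy $n\alpha\in\bigcup_{r>q}W_r$. Altogether $\underline{\mathrm{dens}}(E_q)\ge2\rho_q-\frac12\rho_q>0$.

\emph{Property (b) for $q=r$.} Here $m\ne n$ and $m\alpha,n\alpha\in I_r$, so $|(m-n)\alpha|_{\mathbb{T}}<2\rho_r$, and (i) gives $|m-n|>d_r+r$. Suppose $|m-n|=d_k+j$ with $k>r$ and $|j|\le r$. Then $\frac12+j\alpha=|m-n|\alpha-(d_k\alpha-\frac12)$, and \eqref{eq:half} gives $|\frac12+j\alpha|_{\mathbb{T}}<3\rho_r$, contrary to (ii).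

\emph{Property (b) for $q\ne r$.} The statement is symmetric, so let $q<r=Q$. Then $n\alpha\notin W_r$ and $|m\alpha-\theta|_{\mathbb{T}}<\rho_r$. If $|m-n|\le d_r+r$, then $\gamma=(n-m)\alpha\in\Gamma_r$ and $|n\alpha-\theta-\gamma|_{\mathbb{T}}=|m\alpha-\theta|_{\mathbb{T}}<\rho_r$, so $n\alpha\in W_r$, a contradiction. Suppose $n-m=\epsilon(d_k+j)$ with $\epsilon=\pm1$, $k>r$ and $|j|\le r$. Put $\gamma=\frac12+\epsilon j\alpha\in\Gamma_r$. Since $\frac\epsilon2-\frac12\in\mathbb{Z}$,
$$|n\alpha-\theta-\gamma|_{\mathbb{T}}=\big|(m\alpha-\theta)+\epsilon(d_k\alpha-\tfrac12)\big|_{\mathbb{T}}<2\rho_r$$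
by \eqref{eq:half}, so again $n\alpha\in W_r$, a contradiction.
\end{proof}

Property (b) implies that the sets $E_q$ are pairwise disjoint and that the blocks $[m,m+r]$, $m\in E_r$, $r\ge1$, are pairwise disjoint: if $[m,m+r]$ and $[n,n+q]$ intersect, then $|m-n|\le\max(q,r)$, which forces $(n,q)=(m,r)$.

\subsection*{End of the proof of Theorem~\ref{thm:dichotomy}}

Apply Lemma~\ref{lem:sets} to the sets $P_k$ of \eqref{eq:base}.

\medskip\noindent\emph{The weight.} Let $w_n=u_n$ for $n\notin\{d_k:k\ge1\}$, and define $w_{d_k}=v_{d_k-1}$ recursively; this is possible as $v_{d_k-1}$ depends only on $w_1,\dots,w_{d_k-1}$. All weights are positive, $v_{d_k}=v_{d_k-1}/w_{d_k}=1$, and \eqref{eq:base} gives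
\begin{equation}\label{eq:tail}
0<v_n=\frac1{u_{d_k+1}\cdots u_n}\le2^{-(n-d_k)}\qquad(d_k\le n<d_{k+1},\ k\ge1).
\end{equation}
(For $A=\mathbb{N}_0$ this is the sawtooth $v_n=R^{-(n-d_k)}$.) For $k\ge2$ we have $d_k-1-d_{k-1}\ge3\cdot4^{k-1}-1\ge k$, so $w_{d_k}=v_{d_k-1}\le2^{-k}$. Hence $w$ is bounded and $\sum_{s\in S}w_s^p\le\sum_j(j+1)^{-2}+\sum_kw_{d_k}^p<\infty$. By Lemma~\ref{lem:shift}, $B=B_w$ is a weighted shift on $X_A$. Since $v_{d_k}=1$ for all $k$, we have $v\notin c_0$, so $v\notin X_A$, and $B$ is not chaotic by Lemma~\ref{lem:chaos}.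

\medskip\noindent\emph{The vector.} Let $\mathcal{D}$ be the countable dense set of finite sums $\sum_jb_jv_je_j$ with $b_j\in\mathbb{Q}$ (in the complex case, $b_j\in\mathbb{Q}+i\mathbb{Q}$). There is a sequence
$$y^{(q)}=\sum_{j=0}^qb^{(q)}_jv_je_j\in\mathcal{D},\qquad|b^{(q)}_j|\le q,\qquad q\ge1,$$
in which every element of $\mathcal{D}$ occurs infinitely often. Indeed, take any sequence in which every element of $\mathcal{D}$ occurs infinitely often, and replace its $q$-th term by $0$ if it is not of the displayed form; a given element of $\mathcal{D}$ has this form for all large $q$, so it is replaced only finitely often. As the blocks $[m,m+r]$ are disjoint, the formula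
$$x=\sum_{r\ge1}\ \sum_{m\in E_r}\ \sum_{j=0}^rb^{(r)}_jv_{m+j}e_{m+j}$$
defines a sequence $x\in\omega$ each of whose non-zero coordinates comes from a single term.

We show $x\in\ell^1\subset X_A$; this is the purpose of property (a). Let $i=m+j$ with $m\in E_r$ and $0\le j\le r$. Since $i\ge m\ge d_r$, we have $d_k\le i<d_{k+1}$ for some $k\ge r$. By (a), either $m<d_k-k$ or $m>d_k+k$. The first case gives $i<d_k-k+r\le d_k$, which is false. So $i>d_k+k$, and $|x_i|\le rv_i\le k2^{-(i-d_k)}$ by \eqref{eq:tail}. Summing over $i$ and $k$,
$$\sum_i|x_i|\le\sum_{k\ge1}k\sum_{t>k}2^{-t}=\sum_{k\ge1}k2^{-k}<\infty.$$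

\medskip\noindent\emph{The orbit at times $n\in E_q$.} We apply \eqref{eq:shift} to each term of $x$. The block with $m=n$ has $r=q$ and contributes $y^{(q)}$. A block with $m\in E_r$ and $m<n$ contributes $0$, because (b) gives $n-m>r\ge j$. Therefore
$$c:=B^nx-y^{(q)}=\sum_{r\ge1}\ \sum_{m\in E_r,\,m>n}\ \sum_{j=0}^rb^{(r)}_jv_{m-n+j}e_{m-n+j},$$
and the indices $m-n+j$ are pairwise distinct. Let $i=m-n+j$ be one of them and $Q=\max(q,r)$. By (b), $i\ge m-n>d_Q+Q$, so $d_k\le i<d_{k+1}$ for some $k\ge Q$. We claim that $i-d_k>Q$. For $k=Q$ this was just shown. For $k>Q$, property (b) gives $m-n<d_k-Q$ or $m-n>d_k+Q$; the first case gives $i<d_k-Q+r\le d_k$, which is false, and the second gives the claim. With \eqref{eq:tail},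
$$|c_i|\le r\,2^{-(i-d_k)},\qquad i-d_k>Q,\qquad k\ge Q=\max(q,r).$$
For $i\in A$ we use the window: $|c_i|\le Q2^{-Q}\le q2^{-q}$, because $t2^{-t}$ is non-increasing on the positive integers. For $i\notin A$ we use the run: $[d_k,d_k+k]\subset A$ forces $i>d_k+k$, and $|c_i|\le k2^{-(i-d_k)}$ with $k\ge q$, so
$$\Big(\sum_{i\notin A}|c_i|^p\Big)^{1/p}\le\sum_{i\notin A}|c_i|\le\sum_{k\ge q}k\sum_{t>k}2^{-t}=\sum_{k\ge q}k2^{-k}.$$
Without the run, the bound $i-d_k>Q$ would only give a contribution of order $r2^{-Q}$ from each $k\ge Q$, which is not summable over $k$. We conclude that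
$$\|B^nx-y^{(q)}\|\le\varepsilon_q:=q2^{-q}+\sum_{k\ge q}k2^{-k}\qquad(n\in E_q),$$
and $\varepsilon_q\to0$.

Let $U\subset X_A$ be open and non-empty. Choose $y\in\mathcal{D}\cap U$, and then $q$ with $y^{(q)}=y$ so large that the closed ball of radius $\varepsilon_q$ around $y$ lies in $U$. Then $\{n:B^nx\in U\}$ contains $E_q$, which has positive lower density. So $x$ is frequently hypercyclic for the non-chaotic shift $B$, and Theorem~\ref{thm:dichotomy} is proved. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{BG} Bayart and Grivaux, Trans. AMS, 2006.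

\bibitem{BR} Bayart and Ruzsa, ETDS, 2015.

\bibitem{BGE} Bonilla and Grosse-Erdmann, ETDS, 2007.

\bibitem{CGM} St\'ephane Charpentier, Karl Grosse-Erdmann, and Quentin Menet, \emph{Chaos and frequent hypercyclicity for weighted shifts}, arXiv:1911.09186 (2019).

\end{thebibliography}
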